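# A centreless group with countably many automorphisms whose automorphism group has $2^{\omega}$ automorphisms

We work in ZFC. Write $\omega$ for the countable infinite cardinal, $\kappa^+$ for the successor of a cardinal $\kappa$, and recall that $\kappa^\kappa=2^\kappa$ for infinite $\kappa$.

## 1. Centreless groups, automorphism towers, free products

**Definition (centreless group, inner automorphism).** A group $G$ is *centreless* if its centre is trivial. For $g\in G$ put $i_g(x)=gxg^{-1}$, and $\operatorname{Inn}G=\{i_g:g\in G\}$, a normal subgroup of $\operatorname{Aut}G$ with quotient $\operatorname{Out}G$.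

If $G$ is centreless, then $g\mapsto i_g$ is injective, and we identify $g$ with $i_g$. For $\varphi\in\operatorname{Aut}G$ we have $\varphi\, i_g\,\varphi^{-1}=i_{\varphi(g)}$, which after the identification reads
$$\varphi\, g\,\varphi^{-1}=\varphi(g)\qquad(\varphi\in\operatorname{Aut}G,\ g\in G). \tag{1}$$
Applying an automorphism has become conjugation. If $\varphi$ is central in $\operatorname{Aut}G$, then (1) gives $\varphi(g)=g$ for all $g$, so $\varphi=1$. Hence $\operatorname{Aut}G$ is again centreless.

*Example.* The infinite dihedral group $D_\infty=\mathbb Z\rtimes\langle t\rangle$, with $t^2=1$ and $tdt^{-1}=-d$, is centreless: $d\in\mathbb Z$ commutes with $t$ only if $2d=0$, and $dt$ does not commute with $1\in\mathbb Z$. (We write $\mathbb Z$ additively, but products in $D_\infty$ multiplicatively.) Let us compute $\operatorname{Aut}D_\infty$. Elements outside $\mathbb Z$ are involutions, and $\mathbb Z$ contains none, so every automorphism preserves $\mathbb Z$. It acts there as $u=\pm1$ and sends $t$ to $ct$ for some $c\in\mathbb Z$. Every pair $(c,u)$ occurs, and following $(c',u')$ by $(c,u)$ sends $t\mapsto c't\mapsto(uc'+c)t$.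 So $\operatorname{Aut}D_\infty=\{(c,u)\}$ with $(c,u)(c',u')=(c+uc',uu')$, which is again isomorphic to $D_\infty$. Since $dtd^{-1}=(2d)t$, the inner automorphisms are the pairs $(2d,\pm1)$, a subgroup of index $2$.

**Definition (automorphism tower).** For centreless $G$ put $G_0=G$, $G_{\beta+1}=\operatorname{Aut}G_\beta$ with $G_\beta$ identified with $\operatorname{Inn}G_\beta$, and take unions at limit ordinals.

Every stage is centreless. For successors this was just shown. At a limit, a central element of the union lies in some $G_\beta$ and is central there. Note that $G_{\beta+1}/G_\beta=\operatorname{Out}G_\beta$. If $G_\beta=G_{\beta+1}$, the tower is constant from $\beta$ on.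

*Example.* For $G=D_\infty$ each finite stage is isomorphic to $D_\infty$ and has index $2$ in the next one.

**Definition (characteristic subgroup, normalizer).** $K\le G$ is *characteristic* if $\alpha(K)=K$ for all $\alpha\in\operatorname{Aut}G$. As usual, $N_\Delta(A)=\{x\in\Delta:xAx^{-1}=A\}$ and $C_\Delta(A)$ is the centralizer.

*Example.* By the computation above, $\mathbb Z$ is characteristic in $D_\infty$. The subgroup $\langle t\rangle$ is not, since $t\mapsto 1\cdot t$ (with $1\in\mathbb Z$) extends to an automorphism.

**Definition (free products).** Every element of $X*Y$ has a unique *normal form*, a product of nontrivial letters taken alternately from $X$ and $Y$; the number of letters is its *length*. A group is *freely indecomposable* if it is not a free product of two nontrivial groups. A subgroup $E\le W$ is *malnormal* if $E\cap gEg^{-1}\ne1$ implies $g\in E$.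

*Example.* If $1\neq x\in X$ and $1\ne y\in Y$, then $xy$ has infinite order and does not commute with $x$. So a free product of two nontrivial groups is infinite and nonabelian, and all finite groups and all abelian groups are freely indecomposable. On the other hand $D_\infty=\langle t\rangle*\langle 1\cdot t\rangle$ is freely decomposable, and its subgroup $\mathbb Z$, being normal and proper, is not malnormal.

**Fact 1 (malnormality).** *If $1\ne x\in X$ and $g\in X*Y$, $g\notin X$, then $gxg^{-1}$ has length at least $3$. So $X$ and its conjugates are malnormal in $X*Y$, and likewise for $Y$; no nontrivial element of $X$ is conjugate into $Y$.* Indeed, write $g=g'x'$ with $x'\in X$ and $g'\ne1$ ending in a letter of $Y$. Then $gxg^{-1}=g'(x'xx'^{-1})g'^{-1}$, and concatenation gives a normal form of length $2|g'|+1\ge3$.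

**Fact 2 (Kurosh).** *A subgroup of $X*Y$ is the free product of a free group and of subgroups of conjugates of $X$ and of $Y$.* We use three consequences. A nontrivial freely indecomposable subgroup has only one nontrivial term in this decomposition, so it is infinite cyclic or lies in a conjugate of a factor. The same holds for a nontrivial abelian subgroup. In particular every element of finite order is conjugate into a factor.

## 2. Can $\operatorname{Aut}G$ be countable and $\operatorname{Aut}(\operatorname{Aut}G)$ have size $2^\omega$?

The problem is taken from Winfried Just, Saharon Shelah and Simon Thomas, "The automorphism tower problem revisited", arXiv:math/0003120 (2000). It asks whether the second step of the tower can be much larger than the first: *is there a centreless group $G$ with $|\operatorname{Aut}G|=\omega$ and $|\operatorname{Aut}(\operatorname{Aut}G)|=2^\omega$?* The answer is yes.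

**Theorem A.** *There is a centreless group $G$ with $|\operatorname{Aut}G|=\omega$ and $|\operatorname{Aut}(\operatorname{Aut}G)|=2^\omega$.*

Sections 3–7 prove this with an explicit $G$, using only the facts of Section 1. Sections 8–13 treat arbitrary infinite cardinals and arbitrary stages of the tower.

Some cases can be excluded by hand. If $G$ is finite, so is everything in sight. Since $G$ embeds in $\operatorname{Aut}G$, our $G$ must be countably infinite. The group $D_\infty$ fails: all its finite stages are countable. More generally, an automorphism is determined by its values on a generating set, so a finitely generated group has at most countably many automorphisms. Hence $\operatorname{Aut}G$ must not be finitely generated. The next section excludes another large class and turns the problem into one about normalizers.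

## 3. Automorphisms as normalizers

The first lemma computes $\operatorname{Aut}G$ inside a larger, known group.

**Lemma 1.** *Let $K$ be centreless and $K\le G\le\operatorname{Aut}K$. Then $C_{\operatorname{Aut}K}(K)=1$, so $G$ is centreless, and conjugation gives an injective homomorphism $N_{\operatorname{Aut}K}(G)\to\operatorname{Aut}G$. If $K$ is characteristic in $G$, this is an isomorphism, taking $G$ onto $\operatorname{Inn}G$.*

*Proof.* If $\varphi k\varphi^{-1}=k$ for all $k\in K$, then $\varphi(k)=k$ for all $k$ by (1), so $\varphi=1$. The centre of $G$ and the kernel of $N_{\operatorname{Aut}K}(G)\to\operatorname{Aut}G$ both centralize $G\ge K$, so both are trivial.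

Now let $K$ be characteristic in $G$ and $\alpha\in\operatorname{Aut}G$. Put $x=\alpha|_K\in\operatorname{Aut}K$, so that $\alpha(k)=xkx^{-1}$ for $k\in K$ by (1). Let $g\in G$ and $k\in K$. Since $K=\operatorname{Inn}K$ is normal in $\operatorname{Aut}K$, we have $gkg^{-1}\in K$. Computing $\alpha(gkg^{-1})$ in two ways gives
$$\alpha(g)\,xkx^{-1}\,\alpha(g)^{-1}=x\,gkg^{-1}\,x^{-1}=(xgx^{-1})(xkx^{-1})(xgx^{-1})^{-1}.$$
So $(xgx^{-1})^{-1}\alpha(g)$ centralizes $xkx^{-1}$ for every $k$. As $xKx^{-1}=K$, it centralizes $K$ and is trivial. Thus $\alpha(g)=xgx^{-1}$ for all $g\in G$. Since $\alpha(G)=G$, the element $x$ normalizes $G$, and $\alpha$ is conjugation by $x$. $\square$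

Apply this with $G$ in the role of $K$ and $\operatorname{Aut}G$ in the role of $G$. *If $G$ is characteristic in $\operatorname{Aut}G$, then every automorphism of $\operatorname{Aut}G$ is inner, and the tower stops.* So in a positive example $G$ must not be characteristic in $\operatorname{Aut}G$. This excludes, for instance, all nonabelian simple groups, by the following lemma (used again in Section 12).

**Lemma 2.** *Let $T$ be a nonabelian simple group and $T\le U\le\operatorname{Aut}T$. Then $T$ is characteristic in $U$, and conjugation gives an isomorphism $N_{\operatorname{Aut}T}(U)\cong\operatorname{Aut}U$ taking $U$ onto $\operatorname{Inn}U$.*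

*Proof.* $T$ is centreless and normal in $U$. Let $1\ne N\trianglelefteq U$. If $N\cap T=1$, then $[N,T]\le N\cap T=1$, so $N\le C_{\operatorname{Aut}T}(T)=1$ by Lemma 1, a contradiction. So $N\cap T$ is a nontrivial normal subgroup of $T$, hence equals $T$, and $N\ge T$. Thus $T$ is the unique minimal normal subgroup of $U$, hence characteristic. Apply Lemma 1. $\square$

Lemma 1 suggests what to look for: a countable centreless $K$ with uncountable $\operatorname{Aut}K$, and groups $K\le G\le H\le\operatorname{Aut}K$ such that $K$ is characteristic in $G$, the normalizer of $G$ is the countable group $H$, and the normalizer of $H$ is uncountable. Then $\operatorname{Aut}G\cong H$, while the injectivity part alone, applied to $H$, makes $\operatorname{Aut}H$ uncountable. We need not know that $K$ is characteristic in $H$. One more lemma lets us take such normalizers in a complement.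

**Lemma 3.** *Let $W=V\rtimes Q$ and $M'\le Q$. Then $N_W(V\rtimes M')=V\rtimes N_Q(M')$.*

*Proof.* $V$ lies in $VM'$, so $vq$ (with $v\in V$, $q\in Q$) normalizes $VM'$ if and only if $q$ does. Now $q\,VM'\,q^{-1}=V\cdot qM'q^{-1}$. Intersecting with $Q$ shows that this equals $VM'$ if and only if $qM'q^{-1}=M'$. $\square$

## 4. The abelian group $\bigoplus_n\mathbb Z[1/p_n]$ and the kernel of the sum map

We want a countable group $D$ with uncountably many automorphisms, and a subgroup $M$ that almost none of them preserves. Passing from $M$ to $D$ will then restore all the automorphisms.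

Let $p_1<p_2<\cdots$ be the primes, $D_n=\mathbb Z[1/p_n]$, $D=\bigoplus_{n\ge1}D_n$, and let $e_n\in D_n$ be the element $1$.

**Lemma 4.** *$\operatorname{Aut}D=\prod_n\{\pm p_n^k:k\in\mathbb Z\}$, acting coordinatewise by multiplication. It is abelian of cardinality $2^\omega$.*

*Proof.* Call $d$ infinitely $p$-divisible if it is divisible by $p^k$ for every $k$. Every element of $D_n$ is infinitely $p_n$-divisible. Let $m\ne n$, and suppose $a/p_m^j\in D_m$ is infinitely $p_n$-divisible, with $a\in\mathbb Z$. For each $k$ there are $a'\in\mathbb Z$ and $j'\ge0$ with $a/p_m^j=p_n^k\,a'/p_m^{j'}$. Then $p_n^k$ divides $a\,p_m^{j'}$, hence divides $a$. As $k$ is arbitrary, $a=0$. Divisibility in $D$ is coordinatewise, so $D_n$ is exactly the set of infinitely $p_n$-divisible elements of $D$. Therefore every automorphism, and its inverse, preserves each $D_n$.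

An endomorphism $h$ of $\mathbb Z[1/p]$ satisfies $p^jh(a/p^j)=a\,h(1)$, so it is multiplication by $h(1)$. It is bijective if and only if $h(1)$ is a unit of $\mathbb Z[1/p]$, that is, $h(1)=\pm p^k$. Conversely every sequence of such units acts on $D$. The group is a product of countably many countably infinite abelian groups, so it is abelian of size $\omega^\omega=2^\omega$. $\square$

Let $\Lambda:D\to\mathbb Q$, $\Lambda(d)=\sum_nd_n$, and $M=\ker\Lambda$. To see the effect of $M$ with two primes only, take $\mathbb Z[1/2]\oplus\mathbb Z[1/3]$: the kernel of the sum map is $\{(m,-m):m\in\mathbb Z\}$, because $\mathbb Z[1/2]\cap\mathbb Z[1/3]=\mathbb Z$. The automorphism $(2,1)$ sends $(1,-1)$ to $(2,-1)$, outside the kernel.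

**Lemma 5.** *If $u\in\operatorname{Aut}D$ and $uM=M$, then $u=\pm1$; conversely $\pm1$ preserve $M$.*

*Proof.* Write $u=(u_n)$. Since $e_1-e_n\in M$, also $u_1e_1-u_ne_n\in M$, so $u_n=u_1$ for all $n$. Now $u_1=\pm2^k$ equals $u_2=\pm3^l$, so $k=l=0$ and $u_1=\pm1$. The converse is clear. $\square$

## 5. The generalized dihedral group $L$, and why it is not enough

We next need a group whose automorphism group contains $D\rtimes\operatorname{Aut}D$. The dihedral example shows how to get one. Let
$$L=D\rtimes\langle t\rangle,\qquad t^2=1,\qquad tdt^{-1}=-d .$$

**Lemma 6.** *(a) $L$ is generated by involutions. (b) $\operatorname{Aut}L\cong Q:=D\rtimes\operatorname{Aut}D$, where $(c,u)\in Q$ acts by $d\mapsto ud$, $t\mapsto ct$. (c) $L$ is freely indecomposable, and it is neither infinite cyclic nor isomorphic to $C_2$.*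

*Proof.* (a) For $d\in D$ we have $(dt)^2=d\cdot(tdt^{-1})\cdot t^2=1$, so each $dt$ is an involution, and $d=(dt)t$.

(b) $D$ is torsion-free and every element of $L\setminus D$ is an involution, so $D$ is characteristic. An automorphism therefore restricts to some $u\in\operatorname{Aut}D$ and sends $t$ to some $ct$ with $c\in D$. It is determined by $(c,u)$. Conversely, $ct$ is an involution that inverts $D$, so each pair $(c,u)$ defines an endomorphism of $L$. Following $(c',u')$ by $(c,u)$ gives $d\mapsto uu'd$ and $t\mapsto c't\mapsto(uc')(ct)=(c+uc')t$, so composition is $(c,u)(c',u')=(c+uc',uu')$, the multiplication of $D\rtimes\operatorname{Aut}D$. In particular $(-u^{-1}c,u^{-1})$ is inverse to $(c,u)$, so all pairs are automorphisms.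

(c) Suppose $L=X*Y$ with $X,Y\ne1$. The abelian group $D$ is not finitely generated, because a finite set lies in finitely many of the $D_n$. So $D$ is not infinite cyclic, and by Fact 2 it lies in a conjugate $E$ of $X$ or $Y$. Now $E\ne L$; pick $h\notin E$. As $D$ is normal in $L$, $D\le E\cap hEh^{-1}=1$ by Fact 1, a contradiction. Finally, $L$ is infinite and nonabelian. $\square$

In $Q$ the group $D$ appears as $\widetilde D=\{(c,1):c\in D\}$. This is not the copy of $D$ inside $L$: the element $(c,1)$ fixes $D\le L$ pointwise and moves $t$ to $ct$. Put $\widetilde M=\{(c,1):c\in M\}$. Computing in $Q$,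
$$(c,u)(m,1)(c,u)^{-1}=(c+um,u)(-u^{-1}c,u^{-1})=(um,1). \tag{2}$$
By (2) and Lemma 5,
$$N_Q(\widetilde M)=\{(c,u):uM=M\}=D\rtimes\{\pm1\}=:R,\qquad N_Q(R)=Q. \tag{3}$$
The second equality holds because $R$ is the preimage of $\{\pm1\}$ under $Q\to Q/\widetilde D\cong\operatorname{Aut}D$, and $\operatorname{Aut}D$ is abelian. So $\widetilde M$ has countable normalizer $R$, whose own normalizer is uncountable. This is the pattern we want.

The natural first attempt is now $K=L$, which is centreless (as for $D_\infty$), with $G$ between $\operatorname{Inn}L$ and $\operatorname{Aut}L=Q$. It fails for every such $G$. Indeed $dtd^{-1}=(2d)t$, so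
$$\operatorname{Inn}L=\{(2d,\pm1):d\in D\},$$
and $G$ is forced to contain all $(2d,1)$. Let $u\in\operatorname{Aut}D$ and $(c,v)\in G$. Then
$$(0,u)(c,v)(0,u)^{-1}=(uc,v)=(uc-c,1)(c,v).$$
For each $n$ the number $u_n-1=\pm p_n^k-1$ lies in $2\mathbb Z[1/p_n]$: for $p_n=2$ because $2\mathbb Z[1/2]=\mathbb Z[1/2]$, and for $p_n$ odd because $\pm p_n^k-1$ is a difference of two odd numbers if $k\ge0$, and such a difference divided by $p_n^{|k|}$ if $k<0$. So $uc-c\in2D$ and $(uc,v)\in G$. The same applies to $u^{-1}$, so every $(0,u)$ normalizes $G$. By Lemma 1, $|\operatorname{Aut}G|\geq|\operatorname{Aut}D|=2^\omega$: the first stage is already too large.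

The trouble is that inner automorphisms of $L$ use up part of $\widetilde D$, so $\widetilde M$ cannot be added without adding the elements $(2d,1)$. We need a group with the same complement $Q$ of automorphisms, none of which is inner except the identity.

## 6. Adding a free factor of order two makes $\operatorname{Aut}L$ outer

Let $b$ have order $2$ and form $L*\langle b\rangle$. Extend automorphisms of $L$ by fixing $b$. An inner automorphism that preserves $L$ and fixes $b$ must be trivial; this removes the obstruction. We must check that $L*\langle b\rangle$ has no automorphisms other than the expected ones.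

**Lemma 7.** *Let $L\ne1$ be freely indecomposable, not infinite cyclic, $L\not\cong C_2$, and let $K=L*\langle b\rangle$ with $b^2=1\ne b$. For $q\in\operatorname{Aut}L$ let $\hat q\in\operatorname{Aut}K$ extend $q$ with $\hat q(b)=b$. Then $K$ is centreless and $\operatorname{Aut}K=K\rtimes\{\hat q:q\in\operatorname{Aut}L\}\cong K\rtimes\operatorname{Aut}L$.*

*Proof.* **Step 1: inner automorphisms meet $\{\hat q\}$ trivially.** This gives the centre and the semidirect structure. Suppose $i_k=\hat q$. Then $kLk^{-1}=L$ and $kbk^{-1}=b$, so $k\in L\cap\langle b\rangle=1$ by Fact 1. Taking $q=1$, we see that $K$ is centreless. Since $\hat q\,i_k\,\hat q^{-1}=i_{\hat q(k)}$, it remains to show that every $\varphi\in\operatorname{Aut}K$ has the form $i_k\hat q$.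

**Step 2: $\varphi(L)$ is a conjugate of $L$.** This will allow us to assume $\varphi(L)=L$. The group $\varphi(L)\cong L$ is nontrivial, freely indecomposable and not infinite cyclic, so by Fact 2 it lies in a conjugate of $L$ or of $\langle b\rangle$. The latter is impossible because $|L|>2$. So $\varphi(L)\le gLg^{-1}$ for some $g$, and for the same reason $\varphi^{-1}(L)\le hLh^{-1}$ for some $h$. With $x=\varphi^{-1}(g)h$,
$$L\le\varphi^{-1}(gLg^{-1})=\varphi^{-1}(g)\,\varphi^{-1}(L)\,\varphi^{-1}(g)^{-1}\le xLx^{-1}.$$
As $L\ne1$, malnormality gives $x\in L$. So the outer terms are equal, and equality holds throughout: $\varphi(L)=gLg^{-1}$. Replacing $\varphi$ by $i_g^{-1}\varphi$, we assume from now on that $\varphi(L)=L$.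

**Step 3: $\varphi(b)$ is a conjugate of $b$.** We find the general shape of the image of the second factor. The involution $\varphi(b)$ is conjugate into $L$ or $\langle b\rangle$ by Fact 2. Let $\langle\langle L\rangle\rangle$ be the normal closure of $L$. It is preserved by $\varphi$, and $b\notin\langle\langle L\rangle\rangle$, because the homomorphism $K\to\langle b\rangle$ that kills $L$ and fixes $b$ kills $\langle\langle L\rangle\rangle$. So $\varphi(b)\notin\langle\langle L\rangle\rangle$, hence $\varphi(b)$ is not conjugate into $L$, and $\varphi(b)=wbw^{-1}$ for some $w\in K$.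

**Step 4: we may take $w=1$.** This is where surjectivity of $\varphi$ is used. Replacing $\varphi$ by $i_l\varphi$ with $l\in L$ keeps $\varphi(L)=L$ and replaces $w$ by $lw$; also $w$ may be replaced by $wb$. In this way we remove a first letter in $L$ and then a last letter $b$ from the normal form of $w$. So either $w=1$ or
$$w=b\,l_1\,b\,l_2\cdots b\,l_r,\qquad r\ge1,\ 1\ne l_j\in L .$$
Suppose the latter. Then
$$c:=wbw^{-1}=b\,l_1\cdots b\,l_r\;b\;l_r^{-1}\,b\cdots l_1^{-1}\,b$$
is in normal form, of length $4r+1\ge5$, and it begins and ends with $b$. Since $c^2=1$, each element of $\langle L,c\rangle$ either lies in $L$ or is an alternating product of $c$'s and nontrivial elements of $L$ that involves $c$. Such a product is in normal form after concatenation, so its length is at least $5$. Hence $b$, which has length $1$ and is not in $L$, does not lie in $\langle L,c\rangle=\langle\varphi(L),\varphi(b)\rangle=\varphi(K)=K$, a contradiction.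

So $w=1$, $\varphi(b)=b$, $\varphi(L)=L$, and $\varphi=\hat q$ with $q=\varphi|_L$. Undoing the replacements, the original $\varphi$ was $i_k\hat q$ for some $k$. $\square$

## 7. Proof of Theorem A

Let $L=D\rtimes\langle t\rangle$ be the group of Section 5 and $K=L*\langle b\rangle$ with $b$ of order $2$. By Lemmas 6 and 7, $K$ is centreless and $\operatorname{Aut}K=K\rtimes Q$ with $Q=D\rtimes\operatorname{Aut}D$. Put
$$G=K\rtimes\widetilde M\le\operatorname{Aut}K .$$
Concretely, $G=\bigl((D\rtimes_{-1}C_2)*C_2\bigr)\rtimes\ker\Lambda$, where $c\in\ker\Lambda$ fixes $D$ pointwise, fixes $b$, and sends $t\mapsto ct$. By Lemma 1, $G$ is centreless.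

**Step 1: $K$ is characteristic in $G$.** We need this for the isomorphism in Lemma 1. The quotient $G/K\cong M$ is torsion-free, so all involutions of $G$ lie in $K$. By Lemma 6(a), $K$ is generated by involutions: those of $L$, together with $b$. So $K$ is the subgroup of $G$ generated by all involutions of $G$.

**Step 2: $\operatorname{Aut}G$ is countable.** We compute it as a normalizer. By Lemma 1, Lemma 3 and (3),
$$\operatorname{Aut}G\cong N_{K\rtimes Q}(K\rtimes\widetilde M)=K\rtimes N_Q(\widetilde M)=K\rtimes R=:H,\qquad R=D\rtimes\{\pm1\}.$$
Both $K$ and $R$ are countably infinite, so $|\operatorname{Aut}G|=\omega$.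

**Step 3: $\operatorname{Aut}H$ has size $2^\omega$.** Here the lost automorphisms of $D$ return. By (3) and Lemma 3, $N_{\operatorname{Aut}K}(H)=K\rtimes N_Q(R)=K\rtimes Q=\operatorname{Aut}K$. By the injectivity statement in Lemma 1, applied to $K\le H\le\operatorname{Aut}K$, the group $\operatorname{Aut}K$ embeds in $\operatorname{Aut}H$. So $|\operatorname{Aut}H|\ge|\operatorname{Aut}D|=2^\omega$ by Lemma 4. Also $|\operatorname{Aut}H|\le\omega^\omega=2^\omega$. Since $\operatorname{Aut}G\cong H$, we get $|\operatorname{Aut}(\operatorname{Aut}G)|=2^\omega$. $\blacksquare$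

## 8. Arbitrary cardinals and arbitrary stages of the tower

The stronger results need a few more notions.

**Definition (structure, automorphism group).** A structure $X$ with domain $\kappa$ and countably many finitary relations is the set $\kappa$ with countably many (possibly no) relations $r\subseteq\kappa^{n_r}$. $\operatorname{Aut}X$ is the group of all $p\in\operatorname{Sym}(\kappa)$ with $p(r)=r$ for every $r$.

*Example.* With no relations, $\operatorname{Aut}X=\operatorname{Sym}(\kappa)$, of size $2^\kappa$. With the single relation $<$, $\operatorname{Aut}X=1$, since a well-order has no nontrivial automorphism.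

**Definition (topology of $\operatorname{Sym}(Y)$).** For countably infinite $Y$, the pointwise stabilizers of finite tuples form a base of neighborhoods of $1$ in $\operatorname{Sym}(Y)$. This is a Polish group (separable, and completely metrizable as a space), and so is each closed subgroup. A permutation $g$ lies in the closure of $P\le\operatorname{Sym}(Y)$ if and only if for every finite tuple some element of $P$ agrees with $g$ on it.

*Example.* The finitely supported permutations of $\omega$ agree with any given permutation on any given finite tuple, so they are dense and not closed. For a countably infinite group $Y$, $\operatorname{Aut}Y$ is closed in $\operatorname{Sym}(Y)$: if $g$ is a limit of automorphisms, some automorphism agrees with $g$ at $x$, $y$ and $xy$, so $g(xy)=g(x)g(y)$.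

**Theorem B.** *Let $\kappa$ be an infinite cardinal, $\alpha<\kappa^+$ an ordinal, and $P=\operatorname{Aut}X$ where $X$ is a structure with domain $\kappa$ and countably many finitary relations. Then there is a centreless group $G$ with $|G_\beta|=\kappa$ for all $\beta\le\alpha$, $G_\beta\ne G_{\beta+1}$ for $\beta<\alpha$, $G_{\alpha+1}/G_\alpha\cong P$, and $G_{\alpha+2}=G_{\alpha+1}$. For $\alpha=1$ one may take $|G_1:G_0|=2$. In particular ($P=\operatorname{Sym}(\kappa)$, $\alpha=1$) there is a centreless $G$ with*
$$|\operatorname{Out}G|=2,\qquad|\operatorname{Aut}G|=\kappa,\qquad\operatorname{Out}(\operatorname{Aut}G)\cong\operatorname{Sym}(\kappa),\qquad|\operatorname{Aut}(\operatorname{Aut}G)|=2^\kappa .$$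

**Theorem C.** *(1) If $G$ is centreless, $|G_\alpha|=\kappa$ is infinite and $|G_{\alpha+1}|>\kappa$, then $\alpha<\kappa^+$ and $|G_{\alpha+1}|\le2^\kappa$. Hence, by Theorem B, the stages $\alpha$ at which the tower can jump from size $\kappa$ to size $2^\kappa$ are exactly the $\alpha<\kappa^+$. If $\operatorname{Out}G=1$ then $\operatorname{Aut}(\operatorname{Aut}G)=\operatorname{Aut}G=G$, so $|\operatorname{Out}G|=2$ is least possible for a jump at stage $1$.*

*(2) A group $P$ is isomorphic to $\operatorname{Out}(\operatorname{Aut}G)$ for some centreless $G$ with $|\operatorname{Aut}G|=\omega$ if and only if $P$ is isomorphic to a closed subgroup of $\operatorname{Sym}(\omega)$.*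

Three published facts are quoted without proof.

- (FK) E. Fried, J. Kollár, *Automorphism groups of fields*, Colloq. Math. Soc. János Bolyai 29 / Universal Algebra, 1981: for every infinite graph $Z$ there is a field $F$ with $|F|=|Z|$ and $\operatorname{Aut}F\cong\operatorname{Aut}Z$.
- (SvdW) O. Schreier, B. L. van der Waerden, Abh. Math. Sem. Hamburg 6 (1928), 303–322: for an infinite field $F$, conjugation identifies $P\Gamma L_2(F)=PGL_2(F)\rtimes\operatorname{Aut}F$ with $\operatorname{Aut}(PSL_2(F))$; moreover $PSL_2(F)$ is simple.
- (BK) H. Becker, A. Kechris, *The Descriptive Set Theory of Polish Group Actions*, 1.2.3 and 1.5.1: the quotient of a Polish group by a closed normal subgroup is Polish; a Polish group with a neighborhood base at $1$ of open subgroups is isomorphic to a closed subgroup of $\operatorname{Sym}(\omega)$.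

The plan for Theorem B parallels Theorem A. The simple group $T=PSL_2(F)$ replaces $K$. By Lemma 2, *every* group between $T$ and $\operatorname{Aut}T$ has its normalizer as its automorphism group, so the whole automorphism tower becomes a tower of normalizers. A free group $\Gamma$ replaces $D$, $P$ replaces $\operatorname{Aut}D$, and $Q=\Gamma\rtimes P$ is realized as $\operatorname{Aut}F$. Sections 9–11 prepare the ingredients.

## 9. Normalizer towers of prescribed length

**Definition (normalizer tower).** For $A\le\Delta$ put $A_0=A$, $A_{\beta+1}=N_\Delta(A_\beta)$, and take unions at limits. If $A_\beta=A_{\beta+1}$, the tower is constant from $\beta$ on.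

*Example.* For $A=\langle(1\,2)\rangle$ in $S_3$ the tower is constantly $A$. In $(C_2\times C_2)\rtimes\langle\tau\rangle$ with $\tau$ swapping the factors (a group of order $8$), the subgroup $A=1\times C_2$ has normalizer $C_2\times C_2$, whose normalizer is the whole group.

**Lemma 8.** *For each $\alpha<\kappa^+$ there are a group $\Delta$ with $|\Delta|\le\kappa$ and $A\le\Delta$ with $A_\beta\ne\Delta$ for $\beta<\alpha$ and $A_\alpha=\Delta$. For $\alpha=1$ one may take $\Delta=C_2$, $A=1$.*

*Proof.* Induct on $\alpha$; the last example is the pattern for successors.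

For $\alpha=0$ take $\Delta=A=1$.

*Successor.* Given $(\Delta,A)$ for $\alpha$, let $\Delta'=(\Delta\times\Delta)\rtimes\langle\tau\rangle$ with the involution $\tau$ swapping the factors, and $A'=A\times\Delta$. We claim $A'_\beta=A_\beta\times\Delta$ for $\beta\le\alpha$. This passes through limits. Let $\beta<\alpha$. Inside $\Delta\times\Delta$ the normalizer of $A_\beta\times\Delta$ is $A_{\beta+1}\times\Delta$. An element $(x,y)\tau$ conjugates $A_\beta\times\Delta$ to $\Delta\times yA_\beta y^{-1}$, which is not $A_\beta\times\Delta$ because $A_\beta\ne\Delta$. So $A'_{\beta+1}=A_{\beta+1}\times\Delta$, which proves the claim. Thus $A'_\beta\le\Delta\times\Delta\ne\Delta'$ for $\beta\le\alpha$, and $A'_\alpha=\Delta\times\Delta$ is normal in $\Delta'$, so $A'_{\alpha+1}=\Delta'$. From $\alpha=0$ this produces $\Delta'=C_2$, $A'=1$.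

*Limit $\lambda<\kappa^+$.* Take pairs $(\Delta^{(\gamma)},A^{(\gamma)})$ for $\gamma<\lambda$ and form $\Delta=\bigoplus_\gamma\Delta^{(\gamma)}$, $A=\bigoplus_\gamma A^{(\gamma)}$. As $|\lambda|\le\kappa$, $|\Delta|\le\kappa$. Conjugation is componentwise, so the normalizer of a direct sum of subgroups is the direct sum of the normalizers. An element has finite support, so an increasing union of such direct sums is the direct sum of the unions. Hence stage $\beta$ of the tower of $A$ is $\bigoplus_\gamma A^{(\gamma)}_\beta$. For $\beta<\lambda$ it is proper, because its component at $\gamma=\beta+1<\lambda$ is proper. At $\lambda$ every component is everything. $\square$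

## 10. A graph with automorphism group $\Gamma\rtimes P$

Let $S=\kappa^3$, let $\Gamma$ be the free group on $S$, let $P=\operatorname{Aut}X\le\operatorname{Sym}(\kappa)$ act on $S$ diagonally, $p(i,j,k)=(pi,pj,pk)$, and hence on $\Gamma$, and put $Q=\Gamma\rtimes P$. To use (FK) we need $Q$ as the automorphism group of a graph. The graph contains a Cayley graph of $\Gamma$. If generator labels were fixed, its symmetries would be the left translations; here the labels may be permuted, but only by elements of $P$.

**Lemma 9.** *$Q\cong\operatorname{Aut}Z'$ for a graph $Z'$ with $\kappa$ vertices.*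

*Proof.* **Step 1: a vertex-colored graph $Z$.** We encode $X$ and $\Gamma$ together. We may drop $0$-ary relations and replace each unary relation $U$ by $\{(x,x):x\in U\}$, so all arities are at least $2$. Adjoin the relation $r_0=\kappa^3$. None of this changes $\operatorname{Aut}X$. The vertices and edges of $Z$, with countably many colors, are:

- vertices $i\in\kappa$, of color $0$;
- for each relation $r$ of arity $n_r$ and each $t=(t_1,\dots,t_{n_r})\in r$, vertices $[r,t,m]$ ($1\le m\le n_r$) of color $(r,m)$, with edges from $[r,t,m]$ to $t_m$ and, if $m<n_r$, to $[r,t,m+1]$;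
- vertices $\gamma\in\Gamma$, of one new color, called color $\Gamma$;
- for $\gamma\in\Gamma$ and $s\in S$, vertices $[\gamma,s]'$ and $[\gamma,s]''$ of two further colors, with edges $\gamma-[\gamma,s]'$, $[\gamma,s]'-[\gamma,s]''$, $[\gamma,s]''-\gamma s$ and $[\gamma,s]'-[r_0,s,1]$.

**Step 2: color-preserving automorphisms are pairs $(g,p)$.** We show that they form the group $Q$. Let $\sigma$ be one, $p=\sigma|_\kappa\in\operatorname{Sym}(\kappa)$ and $\tau=\sigma|_\Gamma$. Each $[r,t,m]$ has a unique neighbor of color $(r,m+1)$ if $m<n_r$, so if $\sigma[r,t,1]=[r,t',1]$ then $\sigma[r,t,m]=[r,t',m]$ for all $m$. Its unique neighbor of color $0$ is $t_m$, so $t'_m=p(t_m)$. Thus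
$$\sigma[r,t,m]=[r,pt,m],$$
and in particular $pt\in r$. The same applies to $\sigma^{-1}$, so $p\in\operatorname{Aut}X=P$.

The vertex $[\gamma,s]'$ has $\gamma$ as its unique neighbor of color $\Gamma$ and $[r_0,s,1]$ as its unique neighbor of color $(r_0,1)$. Since $\sigma[r_0,s,1]=[r_0,ps,1]$, we get $\sigma[\gamma,s]'=[\tau(\gamma),ps]'$. Its unique neighbor of the color of the $[\cdot,\cdot]''$ goes to the corresponding one, so $\sigma[\gamma,s]''=[\tau(\gamma),ps]''$. The unique neighbors of color $\Gamma$ of these last two vertices are $\gamma s$ and $\tau(\gamma)p(s)$. Hence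
$$\tau(\gamma s)=\tau(\gamma)\,p(s)\qquad(\gamma\in\Gamma,\ s\in S).$$
Replacing $\gamma$ by $\gamma s^{-1}$ gives $\tau(\gamma s^{-1})=\tau(\gamma)p(s)^{-1}$. By induction on word length, $\tau(\gamma)=g\,p(\gamma)$ with $g=\tau(1)$. So $\sigma$ is determined by $(g,p)$.

Conversely, for $(g,p)\in\Gamma\times P$ the rules $i\mapsto pi$, $[r,t,m]\mapsto[r,pt,m]$, $\gamma\mapsto g\,p(\gamma)$, $[\gamma,s]'\mapsto[g\,p(\gamma),ps]'$, $[\gamma,s]''\mapsto[g\,p(\gamma),ps]''$ preserve colors and all four kinds of edges at $[\gamma,s]'$ and $[\gamma,s]''$ (note $g\,p(\gamma s)=g\,p(\gamma)p(s)$), as well as the edges at the $[r,t,m]$, and they are bijective. Following $(g',p')$ by $(g,p)$ sends $\gamma$ to $g\,p(g')\,pp'(\gamma)$, which is the product $(g\,p(g'),pp')$ of $\Gamma\rtimes P$. So the color-preserving automorphism group is isomorphic to $Q$.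

**Step 3: removing the colors.** We replace each color by the length of a tail. For instance, a triangle with one red and two blue vertices becomes a triangle with tails of $1$, $2$, $2$ new vertices; the triangle is recovered as the set of vertices of degree $3$.

Every vertex of $Z$ has degree at least $2$: $i$ is adjacent to many $[r_0,t,m]$; $[r,t,m]$ is adjacent to $t_m$ and, as $n_r\ge2$, to some $[r,t,m\pm1]$; $\gamma$ is adjacent to all $[\gamma,s]'$; and $[\gamma,s]'$, $[\gamma,s]''$ have $3$ and $2$ neighbors. Fix an injection $c$ from the colors to the positive integers, and attach to each vertex of color $x$ a pendant path with $c(x)$ new vertices. In the resulting graph $Z'$ the old vertices are exactly those of degree at least $3$, since new vertices have degree at most $2$. So an automorphism of $Z'$ preserves the set of old vertices. It maps the pendant path of $v$ onto that of the image of $v$, so it preserves colors, and it is determined on the paths by its action on old vertices. Conversely every color-preserving automorphism of $Z$ extends. Hence $\operatorname{Aut}Z'\cong Q$. There are $\kappa$ vertices, because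 $|\Gamma|=|S|=\kappa$ and there are countably many relations, each of size at most $\kappa$. $\square$

## 11. A subgroup of $\Gamma$ that hides $P$

Take $(\Delta,A)$ from Lemma 8. We transport its normalizer tower to $\Gamma$ by a surjection $f:\Gamma\to\Delta$, and we must keep $P$ out of the normalizers until the tower has reached $\Gamma$. A careless $f$ will not do: for $\alpha=1$, $\Delta=C_2$, $A=1$, if $f$ sends every generator to the nontrivial element, then $f\circ p=f$ for all $p\in P$, so $\ker f$ is normal in $Q$, and its tower reaches $Q$ at stage $1$ instead of $2$. We let $f$ remember the well-order of $\kappa$, which no $p\ne1$ preserves.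

Let $(d_k)_{k<\kappa}$ enumerate $\Delta$, with repetitions, and let $f:\Gamma\to\Delta$ be the homomorphism with
$$f(i,j,k)=\begin{cases}1&i<j,\\ d_k&i\ge j.\end{cases}$$
It is onto. Put $M_\beta=f^{-1}(A_\beta)$ for $\beta\le\alpha$ and $M=M_0$; so $M_\alpha=\Gamma$.

**Lemma 10.** *The normalizer tower of $M$ in $Q$ is $M_\beta$ for $\beta\le\alpha$, and $Q$ from stage $\alpha+1$ on.*

*Proof.* **Step 1: reduction.** We isolate what has to be shown. At limits, $M_\beta=\bigcup_{\gamma<\beta}M_\gamma$. Also $N_Q(M_\alpha)=N_Q(\Gamma)=Q$. Let $\beta<\alpha$. Since $f$ is onto and $\ker f\le M_\beta$, an element $\gamma\in\Gamma$ normalizes $M_\beta$ if and only if $f(\gamma)$ normalizes $A_\beta$. So $N_\Gamma(M_\beta)=f^{-1}(N_\Delta(A_\beta))=M_{\beta+1}$. It remains to show $N_Q(M_\beta)\le\Gamma$.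

**Step 2: passing to a core.** We get rid of the $\Gamma$-part of a normalizing element. Let $x=\gamma p\in N_Q(M_\beta)$ with $\gamma\in\Gamma$, $p\in P$. Since $x$ normalizes $\Gamma$ and $M_\beta$, it permutes the conjugates $gM_\beta g^{-1}$ ($g\in\Gamma$), so it normalizes
$$C=\bigcap_{g\in\Gamma}gM_\beta g^{-1}=f^{-1}(B),\qquad B=\bigcap_{\delta\in\Delta}\delta A_\beta\delta^{-1}.$$
Here $B\ne\Delta$, because $A_\beta\ne\Delta$. As $C\trianglelefteq\Gamma$, $\gamma$ normalizes $C$, hence so does $p$; that is, $p(C)=C$. Since $p(S)=S$, also $p(C\cap S)=C\cap S$.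

**Step 3: $p$ preserves the order of $\kappa$.** For $k<\kappa$ let $C_k=\{(i,j):(i,j,k)\in C\}$. By the definition of $f$,
$$C_k=\{(i,j):i<j\}\ \text{ if }d_k\notin B,\qquad C_k=\kappa^2\ \text{ if }d_k\in B .$$
From $p(C\cap S)=C\cap S$ we get $p(C_k)=C_{p(k)}$. Choose $k$ with $d_k\notin B$. Then $C_{p(k)}=p(C_k)\ne\kappa^2$, so $C_{p(k)}=\{(i,j):i<j\}$, and therefore $p(\{(i,j):i<j\})=\{(i,j):i<j\}$. Thus $p$ is an automorphism of the well-order $(\kappa,<)$, and $p=1$. $\square$

## 12. Proof of Theorem B inside $P\Gamma L_2(F)$

**Step 1: the ambient group.** We realize $Q$ as a complement in the automorphism group of a simple group. Let $Z'$ be the graph of Lemma 9. By (FK) there is a field $F$ with $|F|=\kappa$ and $\operatorname{Aut}F\cong\operatorname{Aut}Z'\cong Q$; identify $\operatorname{Aut}F$ with $Q$. Let $T=PSL_2(F)$. By (SvdW), $T$ is simple and $\operatorname{Aut}T=PGL_2(F)\rtimes Q$. It is nonabelian.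

**Step 2: the tower of $G=PGL_2(F)\rtimes M$.** We compute every stage as a normalizer. By Lemma 2, if $T\le U\le\operatorname{Aut}T$, then $\operatorname{Aut}U$ may be identified with $N_{\operatorname{Aut}T}(U)$ so that $\operatorname{Inn}U$ becomes $U$. In particular $G$ is centreless. By Lemma 3,
$$N_{\operatorname{Aut}T}(PGL_2(F)\rtimes M')=PGL_2(F)\rtimes N_Q(M')\qquad(M'\le Q).$$
By induction on $\beta$, with unions at limits, Lemma 10 gives
$$G_\beta=PGL_2(F)\rtimes M_\beta\quad(\beta\le\alpha),\qquad G_{\alpha+1}=G_{\alpha+2}=PGL_2(F)\rtimes Q .$$

**Step 3: the required properties.** For $\beta\le\alpha$ we have $|G_\beta|=\kappa$, since $|PGL_2(F)|=\kappa$ and $|M_\beta|\le|\Gamma|=\kappa$. Let $\beta<\alpha$. Then $A_\beta\ne A_{\beta+1}$, as otherwise the normalizer tower of $A$ would be constant from $\beta$ on and would not reach $\Delta$. Since $f$ is onto, $M_\beta\ne M_{\beta+1}$, so $G_\beta\ne G_{\beta+1}$. Next, $G_{\alpha+1}/G_\alpha\cong Q/\Gamma\cong P$. For $\alpha=1$ take $\Delta=C_2$, $A=1$; then $G_1/G_0\cong\Gamma/\ker f\cong C_2$.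

Finally let $\alpha=1$ and $P=\operatorname{Sym}(\kappa)$, the case of no relations on $X$. Then $\operatorname{Out}G=G_1/G_0$ has order $2$, $|\operatorname{Aut}G|=|G_1|=\kappa$, $\operatorname{Out}(\operatorname{Aut}G)=G_2/G_1\cong\operatorname{Sym}(\kappa)$, and $|\operatorname{Aut}(\operatorname{Aut}G)|=|G_2|=\kappa\cdot2^\kappa=2^\kappa$. $\blacksquare$

## 13. Sharpness, and closed subgroups of $\operatorname{Sym}(\omega)$: proof of Theorem C

**Part (1).** We bound the stage and the size of a jump. If $G_\beta=G_{\beta+1}$ for some $\beta\le\alpha$, the tower is constant from $\beta$ on, contradicting $|G_{\alpha+1}|>|G_\alpha|$. So we can choose $g_\beta\in G_{\beta+1}\setminus G_\beta$ for each $\beta<\alpha$. These are distinct elements of $G_\alpha$, so $|\alpha|\le|G_\alpha|=\kappa$ and $\alpha<\kappa^+$. Moreover $|G_{\alpha+1}|=|\operatorname{Aut}G_\alpha|\le\kappa^\kappa=2^\kappa$. Conversely, for each $\alpha<\kappa^+$ Theorem B with $P=\operatorname{Sym}(\kappa)$ gives a tower with $|G_\alpha|=\kappa$ and $|G_{\alpha+1}|=2^\kappa$. If $\operatorname{Out}G=1$, then $\operatorname{Aut}G=G$, hence $\operatorname{Aut}(\operatorname{Aut}G)=\operatorname{Aut}G=G$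 and there is no jump at stage $1$; and $|\operatorname{Out}G|=2$ does occur, by Theorem B.

**Part (2), "if".** We write a closed group as the automorphism group of a structure. Let $P\le\operatorname{Sym}(\omega)$ be closed. Let $X$ have domain $\omega$ and, as relations, all $P$-orbits on $\omega^n$ for all $n\ge2$; there are countably many. Clearly $P\le\operatorname{Aut}X$. Let $g\in\operatorname{Aut}X$. For each $n\ge2$ the tuples $(0,\dots,n-1)$ and $(g(0),\dots,g(n-1))$ are in one $P$-orbit, so some element of $P$ agrees with $g$ on $0,\dots,n-1$. So $g$ lies in the closure of $P$, which is $P$. Hence $P=\operatorname{Aut}X$, and Theorem B with $\kappa=\omega$, $\alpha=1$ gives $G$ with $|\operatorname{Aut}G|=\omega$ and $\operatorname{Out}(\operatorname{Aut}G)\cong P$.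

**Part (2), "only if".** Let $G$ be centreless with $H=\operatorname{Aut}G$ countably infinite. $G$ embeds in $H$, and $G$ is infinite, as otherwise $\operatorname{Aut}G$ would be finite. So $G$ is countably infinite.

*A finite tuple with trivial centralizer in $H$.* We use the countability of $\operatorname{Aut}G$. It is a closed subgroup of $\operatorname{Sym}(G)$, so a countable Polish group. It is the union of countably many closed singletons, so by Baire some singleton is open, and by translation the group is discrete. As $\{1\}$ is open, there is a finite tuple $a=(a_1,\dots,a_m)$ in $G$ that only the identity automorphism fixes. Since $h\,i_{a_j}\,h^{-1}=i_{h(a_j)}$ and $G$ is centreless, $h\in H$ commutes with $i_{a_j}$ if and only if $h(a_j)=a_j$. So, with $a$ viewed in $H$, $C_H(a)=1$.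

*$\operatorname{Inn}H$ is closed in $\operatorname{Aut}H$.* We need this in order to form a Polish quotient. $\operatorname{Aut}H$ is a closed subgroup of $\operatorname{Sym}(H)$, hence Polish. Let $V$ be the pointwise stabilizer of $a$ in $\operatorname{Aut}H$, an open subgroup. Then
$$V\cap\operatorname{Inn}H=\{i_h:h\in C_H(a)\}=1,$$
so $\operatorname{Inn}H$ is discrete. Let $w$ be in the closure of $\operatorname{Inn}H$. The open set $wV$ meets $\operatorname{Inn}H$. If $n,n'$ are in $wV\cap\operatorname{Inn}H$, then $n^{-1}n'\in V\cap\operatorname{Inn}H=1$, so $wV\cap\operatorname{Inn}H=\{n\}$ is a single point. If $w\ne n$, then $wV\setminus\{n\}$ would be a neighborhood of $w$ missing $\operatorname{Inn}H$, a contradiction. So $w=n\in\operatorname{Inn}H$.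

*The quotient.* We apply (BK). The first part shows that $\operatorname{Out}H=\operatorname{Aut}H/\operatorname{Inn}H$ is Polish. The quotient map $\pi$ is open, so the images of the stabilizers of finite tuples are open subgroups. They form a neighborhood base at $1$: if $O$ is an open neighborhood of $1$ in $\operatorname{Out}H$, then $\pi^{-1}(O)$ contains such a stabilizer $V'$, and $\pi(V')\subseteq O$. By the second part of (BK), $\operatorname{Out}H=\operatorname{Out}(\operatorname{Aut}G)$ is isomorphic to a closed subgroup of $\operatorname{Sym}(\omega)$. $\blacksquare$
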